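\title{The cohomology of $\mathrm{FI}_d$-modules is not quasi-polynomial in positive characteristic}

\begin{abstract}
Let $V$ be a finitely generated $\mathrm{FI}_d$-module over a field $\mathbf{k}$. A conjecture predicts that, for fixed $t$, the dimension of $H^t(\mathfrak{S}_n,V_n)$ is a quasi-polynomial in $n$ of degree at most $d-1$ for large $n$. We show that this fails for every $d\ge 2$, every field of positive characteristic and every $t\ge 0$. For $t=0$ the counterexample is the kernel of the map from tensor powers to symmetric powers of $\mathbf{k}^d$, whose invariants count the multinomial coefficients divisible by $p$. The conjecture holds exactly when $d=1$ or $\operatorname{char}\mathbf{k}=0$. We also prove that the corresponding statement for group homology holds over every field, with a polynomial in place of a quasi-polynomial.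
\end{abstract}

\section{The question and the results}\label{sec:intro}

Fix an integer $d\ge 1$ and a field $\mathbf{k}$, and write $[n]=\{1,\dots,n\}$. The elements of $[d]$ are called \emph{colors}.

\subsection*{The category $\mathrm{FI}_d$}
The objects of $\mathrm{FI}_d$ are the finite sets. A morphism $B\to B'$ is a pair $(g,h)$, where $g\colon B\to B'$ is an injection and $h\colon B'\setminus g(B)\to[d]$ is any function: the points that are not hit receive a color. The composite of $(g,h)\colon B\to B'$ and $(g',h')\colon B'\to B''$ is $(g'\circ g,h'')$, where $h''$ equals $h'$ on $B''\setminus g'(B')$ and equals $h\circ g'^{-1}$ on $g'(B')\setminus g'(g(B))$. In words, a point keeps the color that it received when it first appeared.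

An \emph{$\mathrm{FI}_d$-module} is a functor $V$ from $\mathrm{FI}_d$ to $\mathbf{k}$-vector spaces, and we write $V_n=V([n])$. An endomorphism of $[n]$ is a permutation with an empty coloring, so $V_n$ is a representation of the symmetric group $\mathfrak{S}_n$. Thus $V$ is a sequence of representations of the groups $\mathfrak{S}_n$, linked by $d$ different ways of adding a point. The module $V$ is \emph{finitely generated} if there are finitely many elements $v_i\in V(B_i)$ that lie in no proper submodule. The submodule generated by the $v_i$ assigns to $B$ the span of the vectors $V(f)v_i$ with $f\colon B_i\to B$, so the condition says that these vectors span $V(B)$ for every $B$. Since the morphism sets are finite, each $V_n$ is then finite-dimensional, and so is each group $H^t(\mathfrak{S}_n,V_n)$.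

Finite generation ties the representations $V_n$ together, and one asks how regular this forces $\dim H^t(\mathfrak{S}_n,V_n)$ to be as a function of $n$. Two examples with $t=0$, where $H^0$ is the space of invariant vectors, show what to expect.

\begin{example}[Periodicity]\label{ex:U}
Let $U(B)\subset\mathbf{k}^B$ be the space of vectors whose coordinates sum to zero, and let $(g,h)$ act by transport along $g$ and extension by zero, ignoring $h$. The differences of two standard basis vectors span $U(B)$, so $U$ is generated by one element of $U_2$. For $n\ge1$ an invariant vector of $U_n$ is a constant vector $(x,\dots,x)$ with $nx=0$. If $\operatorname{char}\mathbf{k}=p>0$, then $\dim H^0(\mathfrak{S}_n,U_n)$ is $1$ when $p\mid n$ and $0$ otherwise. This function is periodic but not eventually polynomial.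
\end{example}

\begin{example}[Growth]\label{ex:T}
Let $T(B)$ be the vector space with basis $e_w$, where $w\colon B\to[d]$ runs over all colorings, or \emph{words}. A morphism $(g,h)\colon B\to B'$ sends $e_w$ to $e_{w'}$, where $w'=w\circ g^{-1}$ on $g(B)$ and $w'=h$ off $g(B)$. A word on $B$ is the same as a morphism $\emptyset\to B$, so $T(B)=\mathbf{k}[\operatorname{Hom}_{\mathrm{FI}_d}(\emptyset,B)]$ and $T$ is generated by the empty word. The representation $T_n$ is $(\mathbf{k}^d)^{\otimes n}$ with $\mathfrak{S}_n$ permuting the factors. The \emph{content} of a word $w$ is $a=(a_1,\dots,a_d)$ with $a_c=|w^{-1}(c)|$, and two words on $[n]$ lie in the same $\mathfrak{S}_n$-orbit exactly when their contents agree. An invariant vector has constant coefficients on each orbit, so the orbit sums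
\[
o_a=\sum_{w\text{ of content }a}e_w,\qquad a\in\mathbb{Z}_{\ge0}^d,\quad |a|:=a_1+\dots+a_d=n,
\]
form a basis of $H^0(\mathfrak{S}_n,T_n)$. Its dimension is $\binom{n+d-1}{d-1}$, a polynomial of degree $d-1$.
\end{example}

The simplest class of functions that contains both examples is the following. A function $\mathbb{Z}_{\ge0}\to\mathbb{Z}$ is \emph{eventually a quasi-polynomial of degree at most $e$} if there are a period $\ell\ge1$ and polynomials $Q_0,\dots,Q_{\ell-1}\in\mathbb{Q}[x]$ of degree at most $e$ such that its value at $n$ is $Q_{n\bmod\ell}(n)$ for all sufficiently large $n$. For $e=0$ this is eventual periodicity. When $d=1$ and $\operatorname{char}\mathbf{k}>0$, a theorem of Nagpal says that $\dim H^t(\mathfrak{S}_n,V_n)$ is eventually periodic for every finitely generated $V$; see \cite{NS}. It is natural to guess that $d$ colors raise the degree to $d-1$ and change nothing else. This is the conjecture posed in \cite{Nagpal}.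

\medskip
\noindent\textbf{Conjecture.} \emph{Let $\mathbf{k}$ be any field, $V$ a finitely generated $\mathrm{FI}_d$-module over $\mathbf{k}$, and $t\ge0$. Then $\dim_{\mathbf{k}}H^t(\mathfrak{S}_n,V_n)$ is eventually a quasi-polynomial in $n$ of degree at most $d-1$.}
\medskip

The conjecture is false. For a prime $p$ and $n\ge0$ with base-$p$ expansion $n=\sum_in_ip^i$, $0\le n_i<p$, put
\[
r_d(n)=\prod_i\binom{n_i+d-1}{d-1}.
\]
A digit $0$ contributes the factor $1$, so the product is finite. The prime $p$ is always the characteristic of $\mathbf{k}$ and is left out of the notation.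

\begin{theorem}\label{thm:A}
Let $\operatorname{char}\mathbf{k}=p>0$ and $d\ge2$. There is a finitely generated $\mathrm{FI}_d$-module $K$ over $\mathbf{k}$, generated by $K_2$ (by one element if $d=2$), with
\[
\dim H^0(\mathfrak{S}_n,K_n)=\binom{n+d-1}{d-1}-r_d(n)\qquad(n\ge0),
\]
and this function is not eventually a quasi-polynomial, of any period or degree.
\end{theorem}

The failure occurs in every cohomological degree, and this settles exactly when the conjecture holds.

\begin{theorem}\label{thm:B}
Fix $\mathbf{k}$, $d$ and $t\ge0$. The function $\dim H^t(\mathfrak{S}_n,V_n)$ is eventually a quasi-polynomial of degree at most $d-1$ for all finitely generated $V$ if and only if $\operatorname{char}\mathbf{k}=0$ or $d=1$. If $\operatorname{char}\mathbf{k}=p>0$ and $d\ge2$, there is a finitely generated $V$ for which this function is not eventually a quasi-polynomial of any degree, and for which moreover $\sum_n\dim H^t(\mathfrak{S}_n,V_n)\,z^n$ has the unit circle as natural boundary.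
\end{theorem}

The statement that survives over all fields concerns homology, and there no period is needed.

\begin{theorem}\label{thm:C}
Let $\mathbf{k}$ be any field, $V$ a finitely generated $\mathrm{FI}_d$-module and $t\ge0$. Then $\dim H_t(\mathfrak{S}_n,V_n)=\dim H^t(\mathfrak{S}_n,V_n^*)$ agrees for large $n$ with a polynomial in $n$ of degree at most $d-1$. The bound $d-1$ is sharp.
\end{theorem}

Section~\ref{sec:K} proves Theorem~\ref{thm:A} from the definitions. Section~\ref{sec:facts} collects the facts about group homology and cohomology that the rest of the paper uses. Section~\ref{sec:hom} proves Theorem~\ref{thm:C}, using Nakaoka's stability theorem \cite{Nakaoka} and the noetherian property of $\mathrm{FI}_d$-modules \cite{SS}. Sections~\ref{sec:allt} and~\ref{sec:boundary} prove Theorem~\ref{thm:B}.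

\section{From tensor powers to symmetric powers}\label{sec:K}

In Example~\ref{ex:U} the period comes from an orbit size: the invariant vector $(1,\dots,1)$ is a sum over an orbit of size $n$, and it lies in $U_n$ when $n$ vanishes in $\mathbf{k}$. The orbits of words have more interesting sizes, the multinomial coefficients. To see them modulo $p$ we need a map out of $T$ that collapses each orbit to a single vector.

\subsection*{The module $K$}
Let $R=\mathbf{k}[x_1,\dots,x_d]$, graded by degree. We make it an $\mathrm{FI}_d$-module by setting $R(B)=R_{|B|}$, the space of forms of degree $|B|$, and letting $(g,h)\colon B\to B'$ act as multiplication by $\prod_{b\in B'\setminus g(B)}x_{h(b)}$. In a composite, the uncovered points of $B''$ are those uncovered by the second map together with the images of those uncovered by the first, with their colors, so the multipliers multiply and $R$ is a functor. A permutation has an empty multiplier, so $\mathfrak{S}_n$ acts trivially on $R_n$. Define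
\[
\pi\colon T\to R,\qquad e_w\longmapsto\prod_{b\in B}x_{w(b)}=x^a:=x_1^{a_1}\cdots x_d^{a_d},
\]
where $a$ is the content of $w$. The word $w'$ of Example~\ref{ex:T} consists of $w$ and $h$, so $\pi(e_{w'})=\pi(e_w)\prod_bx_{h(b)}$ and $\pi$ is a map of $\mathrm{FI}_d$-modules. It is the usual map from tensor powers to symmetric powers. Put $K=\ker\pi$.

\begin{lemma}\label{lem:Kfg}
The module $K$ is generated by the elements $u_{c,c'}=e_{(c,c')}-e_{(c',c)}\in K_2$ with $1\le c<c'\le d$.
\end{lemma}

\begin{proof}
Distinct monomials are linearly independent, so $\sum_w\lambda_we_w$ lies in $K(B)$ exactly when the coefficients $\lambda_w$ sum to zero over each content. Hence $K(B)$ is spanned by the differences $e_w-e_{w'}$ with $w,w'$ of equal content. Two such words differ by a permutation of $B$, hence by a chain of transpositions, and the difference telescopes along the chain. So $K(B)$ is spanned by the vectors $e_w-e_{w\circ\tau}$ with $\tau=(b\;b')$ a transposition. Such a vector is zero if $w(b)=w(b')$; otherwise name the two points so that $c=w(b)<c'=w(b')$. It is then the image of $u_{c,c'}$ under the morphism $[2]\to B$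 given by $1\mapsto b$, $2\mapsto b'$ and the coloring $w|_{B\setminus\{b,b'\}}$.
\end{proof}

For $d=2$ the only generator is $u_{1,2}$.

\subsection*{The case $p=d=2$}
An invariant vector of $K_n$ is an invariant vector of $T_n$ that $\pi$ kills. For $n=2$ the space $K_2$ is spanned by $u=e_{(1,2)}-e_{(2,1)}$, and the transposition sends $u$ to $-u=u$. So $u$ is invariant; it is the orbit sum $o_{(1,1)}$, and $\pi(o_{(1,1)})=2x_1x_2=0$. For $n=3$ the four orbit sums map to $x_1^3$, $3x_1^2x_2$, $3x_1x_2^2$, $x_2^3$, which are independent, so $K_3$ has no nonzero invariants. For $n=4$ the orbit sizes are $1,4,6,4,1$ and three orbit sums are killed. In general we are counting the even entries in row $n$ of Pascal's triangle: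
\[
\begin{array}{c|ccccccccc}
n&0&1&2&3&4&5&6&7&8\\ \hline
\dim H^0(\mathfrak{S}_n,K_n)&0&0&1&0&3&2&3&0&7
\end{array}
\]
The odd entries are counted by the Frobenius map. Over $\mathbb{F}_2$, for instance, $(X+Y)^5=(X+Y)(X^4+Y^4)$ has $2\cdot2$ terms. Each binary digit $1$ of $n$ contributes a factor with two terms, so there are $2^{s(n)}=r_2(n)$ odd entries, where $s(n)$ is the binary digit sum, and the dimension is $n+1-2^{s(n)}$. It equals $0$ at $n=2^k-1$ and $2^k-1$ at $n=2^k$.

This shows why no period can work. For a fixed $a<2^k$ the parity of $\binom na$ is periodic in $n$, because $(X+Y)^{n+2^k}=(X+Y)^n(X^{2^k}+Y^{2^k})$ does not change the coefficients of low powers of $Y$. But $a$ ranges up to $n$, and as $a$ grows, ever higher digits of $n$ become visible. The jump from $2^k-1$ to $2^k$ is not yet a proof: the quasi-polynomial that is $0$ for odd $n$ and $n-1$ for even $n$ takes the same values at these points. A proof has to work inside a single residue class, and Lemma~\ref{lem:notqp} below does so.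

\subsection*{Invariants and their number}
Return to arbitrary $p$ and $d$, and write $\binom na=\frac{n!}{a_1!\cdots a_d!}$ for the number of words of content $a$ on $[n]$.

\begin{lemma}\label{lem:count}
Among the $\binom{n+d-1}{d-1}$ contents $a$ with $|a|=n$, exactly $r_d(n)$ satisfy $p\nmid\binom na$.
\end{lemma}

\begin{proof}
We count the nonzero coefficients of $(X_1+\dots+X_d)^n$ in $\mathbb{F}_p[X_1,\dots,X_d]$. Since raising to the power $p$ is additive,
\[
(X_1+\dots+X_d)^n=\prod_i\bigl(X_1^{p^i}+\dots+X_d^{p^i}\bigr)^{n_i}.
\]
The $i$-th factor is a combination of the $\binom{n_i+d-1}{d-1}$ monomials $\prod_cX_c^{a_{c,i}p^i}$ with $\sum_ca_{c,i}=n_i$. Their coefficients divide $n_i!$, which is prime to $p$ because $n_i<p$, so all of them are nonzero. Choose one monomial from each factor. In the product, the exponent of $X_c$ is $\sum_ia_{c,i}p^i$ with $0\le a_{c,i}\le n_i\le p-1$. This is a base-$p$ expansion, so the product determines all the $a_{c,i}$. Different choices therefore give different monomials, nothing cancels, and the number of nonzero coefficients is $\prod_i\binom{n_i+d-1}{d-1}$.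
\end{proof}

\begin{lemma}\label{lem:notqp}
If $d\ge2$, then $r_d$ is not eventually a quasi-polynomial, of any period or degree.
\end{lemma}

\begin{proof}
Suppose that $r_d(n)=Q_{n\bmod\ell}(n)$ for all $n\ge N$. The powers of $p$ pin down one of the polynomials. Some residue class $\rho$ modulo $\ell$ contains $p^k$ for infinitely many $k$, and $r_d(p^k)=\binom{d}{d-1}=d$. So $Q_\rho-d$ has infinitely many zeros, and $Q_\rho$ is the constant $d$.

Now we find a number in the same class with at least two nonzero digits. Fix $k$ with $p^k\equiv\rho\pmod\ell$, and let $n=p^k+\ell p^j$ with $j>k$ so large that $n\ge N$. Then $n\equiv\rho\pmod\ell$. The nonzero digits of $n$ are the digit $1$ in place $k$ and the nonzero digits of $\ell$, moved up by $j$ places, so $r_d(n)=d\cdot r_d(\ell)$. Since $\ell\ge1$, the $d$ contents concentrated in a single color are distinct, and each has multinomial coefficient $1$; by Lemma~\ref{lem:count}, $r_d(\ell)\ge d$. Hence $r_d(n)\ge d^2>d=Q_\rho(n)$, a contradiction.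
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Finite generation is Lemma~\ref{lem:Kfg}. The space $H^0(\mathfrak{S}_n,K_n)$ is the kernel of $\pi$ on $H^0(\mathfrak{S}_n,T_n)$, which has the basis $o_a$ of Example~\ref{ex:T}. Every word of content $a$ maps to $x^a$, so
\[
\pi(o_a)=\binom na\,x^a .
\]
The monomials $x^a$ are linearly independent, so the kernel has as basis the $o_a$ with $p\mid\binom na$. Lemma~\ref{lem:count} gives the formula for the dimension. If this function were eventually a quasi-polynomial, then subtracting it from the polynomial $\binom{n+d-1}{d-1}$ would show the same for $r_d$, contrary to Lemma~\ref{lem:notqp}.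
\end{proof}

\begin{remark}
Both hypotheses are needed for this example. If $\operatorname{char}\mathbf{k}=0$, no coefficient $\binom na$ vanishes and $K_n$ has no nonzero invariants. If $d=1$, then $\pi$ is an isomorphism, $K=0$ and $r_1=1$; in the proofs, $d\ge2$ enters only through the inequality $d^2>d$.
\end{remark}

\section{Homology and cohomology of finite groups}\label{sec:facts}

Let $G$ be a finite group and $M$ a left $\mathbf{k}G$-module. Choose a resolution $F_\bullet\to\mathbf{k}$ of the trivial module by finitely generated free $\mathbf{k}G$-modules, regarded as left or right modules by means of $g\mapsto g^{-1}$. Then $H^t(G,M)$ and $H_t(G,M)$ are the cohomology of $\operatorname{Hom}_G(F_\bullet,M)$ and the homology of $F_\bullet\otimes_GM$. In degree zero, $H^0(G,M)=M^G$ is the space of invariants and $H_0(G,M)=M_G$ is the space of coinvariants, the quotient of $M$ by the span of all $gv-v$. A short exact sequence of modules gives long exact sequences in both theories. We use the following standard facts.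

\begin{itemize}
\item[(H1)] \emph{Maps of pairs.} Let $\theta\colon G\to G'$ be a homomorphism and $\phi\colon M\to M'$ a linear map with $\phi(gv)=\theta(g)\phi(v)$. The pair $(\theta,\phi)$ induces a map $H_t(G,M)\to H_t(G',M')$, namely the map induced by $\psi\otimes\phi$ for any augmentation-preserving chain map $\psi\colon F_\bullet\to F'_\bullet$ with $\psi(yg)=\psi(y)\theta(g)$. These maps respect composition and commute with the connecting maps of long exact sequences.
\item[(H2)] \emph{Inner pairs.} For $\sigma\in G$, the pair $(g\mapsto\sigma g\sigma^{-1},\ v\mapsto\sigma v)$ induces the identity of $H_t(G,M)$. Indeed, one may take $\psi(y)=y\sigma^{-1}$ in (H1), and $y\sigma^{-1}\otimes\sigma v=y\otimes v$.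
\item[(H3)] \emph{Shapiro's lemma.} Let $\Gamma\subset G$ be a subgroup, $L$ a $\mathbf{k}\Gamma$-module and $\operatorname{Ind}_\Gamma^GL=\mathbf{k}G\otimes_{\mathbf{k}\Gamma}L$. The pair consisting of the inclusion and $v\mapsto1\otimes v$ induces an isomorphism $H_t(\Gamma,L)\to H_t(G,\operatorname{Ind}_\Gamma^GL)$. Also $H^t(G,\operatorname{Ind}_\Gamma^GL)\cong H^t(\Gamma,L)$, because the index is finite. Induced modules are recognized as follows: if $M=\bigoplus_{\xi\in\Xi}M_\xi$, where $G$ acts transitively on $\Xi$ and $gM_\xi=M_{g\xi}$, then $M\cong\operatorname{Ind}_{\operatorname{Stab}(\xi)}^GM_\xi$, with $M_\xi$ corresponding to $1\otimes M_\xi$.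
\item[(H4)] \emph{K\"unneth formula.} For finite-dimensional modules $M$ over $G$ and $M'$ over $G'$, let $M\boxtimes M'$ be $M\otimes M'$ with the action of $G\times G'$. Then $H_t(G\times G',M\boxtimes M')\cong\bigoplus_{i+j=t}H_i(G,M)\otimes H_j(G',M')$, compatibly with maps of pairs, and the same formula holds for cohomology.
\item[(H5)] \emph{Duality.} $H^t(G,M^*)\cong H_t(G,M)^*$, since $\operatorname{Hom}_G(F_\bullet,M^*)=(F_\bullet\otimes_GM)^*$ and dualizing vector spaces is exact.
\item[(H6)] \emph{Characteristic zero.} If $\operatorname{char}\mathbf{k}=0$, then $H^t(G,M)=0$ for $t>0$, and $M^G\to M_G$ is an isomorphism with inverse $v\mapsto|G|^{-1}\sum_ggv$.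
\item[(H7)] \emph{Degree one.} $H^1(G,M)$ is the space of maps $\kappa\colon G\to M$ with $\kappa(gg')=\kappa(g)+g\kappa(g')$, modulo those of the form $g\mapsto gv-v$. For trivial action it is $\operatorname{Hom}(G,M)$.
\end{itemize}

\section{Homology as a module over a polynomial ring}\label{sec:hom}

A function that is eventually a polynomial of degree at most $d-1$ suggests the Hilbert function of a finitely generated graded module over a polynomial ring in $d$ variables. We build such a module from the homology of $V$, with one variable for each way of adding a point. The case $V=T$, $t=0$ shows the shape of the answer: the coinvariants of $T_n$ have one basis vector for each orbit, $\pi$ identifies them with $R_n$, and appending a point of color $c$ becomes multiplication by $x_c$.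

\subsection*{The action of $R$}
Let $\iota_c\colon[n]\to[n+1]$ be the standard inclusion with the point $n+1$ colored $c$. For $\sigma\in\mathfrak{S}_n\subset\mathfrak{S}_{n+1}$ we have $\iota_c\sigma=\sigma\iota_c$: both sides act as $\sigma$ on $[n]$ and give $n+1$ the color $c$. Hence $(\mathfrak{S}_n\subset\mathfrak{S}_{n+1},V(\iota_c))$ is a map of pairs, and (H1) gives
\[
x_c\colon H_t(\mathfrak{S}_n,V_n)\to H_t(\mathfrak{S}_{n+1},V_{n+1}).
\]

\begin{lemma}\label{lem:Rmod}
The operators $x_1,\dots,x_d$ commute, so $\mathcal{H}_t(V)=\bigoplus_nH_t(\mathfrak{S}_n,V_n)$ is a graded $R$-module. A map of $\mathrm{FI}_d$-modules induces an $R$-linear map, and a short exact sequence $0\to V'\to V''\to V\to0$ induces an exact sequence of $R$-modules $\mathcal{H}_t(V'')\to\mathcal{H}_t(V)\to\mathcal{H}_{t-1}(V')$, where $\mathcal{H}_{-1}=0$.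
\end{lemma}

\begin{proof}
The maps $V(\iota_c)$ need not commute, but they commute up to a transposition that homology does not see. The morphism $\iota_{c'}\iota_c\colon[n]\to[n+2]$ gives $n+1$ and $n+2$ the colors $c$ and $c'$, and $\iota_c\iota_{c'}$ gives them the colors $c'$ and $c$. With $\tau=(n+1\;\;n+2)$ we get $\iota_{c'}\iota_c=\tau\iota_c\iota_{c'}$. Conjugation by $\tau$ fixes $\mathfrak{S}_n$ pointwise, so the pair $(\mathfrak{S}_n\subset\mathfrak{S}_{n+2},V(\iota_{c'}\iota_c))$ is the pair $(\mathfrak{S}_n\subset\mathfrak{S}_{n+2},V(\iota_c\iota_{c'}))$ followed by the inner pair of $\tau$. By (H2), $x_{c'}x_c=x_cx_{c'}$. The other statements follow from (H1), because maps of $\mathrm{FI}_d$-modules commute with the $V(\iota_c)$.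
\end{proof}

\subsection*{Free modules}
For $m\ge0$ let $P(m)=\mathbf{k}[\operatorname{Hom}_{\mathrm{FI}_d}([m],-)]$, with morphisms acting by composition; thus $P(0)=T$. For any $v\in V_m$ the rule $f\mapsto V(f)v$ is a map $P(m)\to V$ whose image is the submodule generated by $v$. So a finitely generated $V$ is a quotient of a finite direct sum of modules $P(m)$, and these are the first case to understand. Each $P(m)_n$ is a permutation module whose stabilizers are products of $d$ symmetric groups, one for each color. This reduces the problem to the homology of symmetric groups with trivial coefficients.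

For $i\ge0$ let $\mathcal{N}_i=\bigoplus_{a\ge0}H_i(\mathfrak{S}_a,\mathbf{k})$, a graded $\mathbf{k}[x]$-module on which $x$ acts by the maps induced by $\mathfrak{S}_a\subset\mathfrak{S}_{a+1}$. Nakaoka's stability theorem \cite{Nakaoka} says that $H_i(\mathfrak{S}_a,\mathbf{k})\to H_i(\mathfrak{S}_{a+1},\mathbf{k})$ is an isomorphism when $a$ is large relative to $i$. The graded pieces are finite-dimensional, so $\mathcal{N}_i$ is finitely generated over $\mathbf{k}[x]$.

\begin{lemma}\label{lem:free}
Up to a shift of the grading by $m$, there is an isomorphism of graded $R$-modules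
\[
\mathcal{H}_t(P(m))\cong\bigoplus_{t_1+\dots+t_d=t}\mathcal{N}_{t_1}\otimes\cdots\otimes\mathcal{N}_{t_d},
\]
where $x_c$ acts on the right as $x$ on the $c$-th factor. In particular $\mathcal{H}_t(P(m))$ is finitely generated over $R$.
\end{lemma}

\begin{proof}
For $a\in\mathbb{Z}_{\ge0}^d$ with $|a|=n-m$, let $O_a$ be the set of morphisms $f=(g,h)\colon[m]\to[n]$ with $|h^{-1}(c)|=a_c$ for all $c$, and let $\mathfrak{S}_a=\mathfrak{S}_{a_1}\times\dots\times\mathfrak{S}_{a_d}$. A permutation acts by $\sigma(g,h)=(\sigma g,h\sigma^{-1})$. So each $O_a$ is stable, $P(m)_n=\bigoplus_a\mathbf{k}[O_a]$, and the stabilizer of $f$ is the group $\prod_c\operatorname{Sym}(h^{-1}(c))$ of permutations that fix $g([m])$ pointwise and preserve colors.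

Shapiro's lemma requires a base point in each orbit, and $\iota_c$ need not carry one chosen base point to another. We therefore show that the choice does not matter. A \emph{frame} for $a$ is an element $f=(g,h)\in O_a$ together with bijections $\beta_c\colon[a_c]\to h^{-1}(c)$. It defines an injection $\theta_\beta\colon\mathfrak{S}_a\to\mathfrak{S}_n$ with image $\operatorname{Stab}(f)$, and a map of pairs
\[
(\theta_\beta,\ 1\mapsto f)\colon(\mathfrak{S}_a,\mathbf{k})\to(\mathfrak{S}_n,\mathbf{k}[O_a]).
\]
Let $(f',\beta')$ be a second frame. The images of $g,\beta_1,\dots,\beta_d$ partition $[n]$, as do those of $g',\beta'_1,\dots,\beta'_d$, so there is $\sigma\in\mathfrak{S}_n$ with $\sigma g=g'$ and $\sigma\beta_c=\beta'_c$ for all $c$. Then $\sigma f=f'$ and $\theta_{\beta'}=\sigma\theta_\beta\sigma^{-1}$. This has two consequences. First, $O_a$ is a single orbit, so by (H3) the pair induces an isomorphism $j_a\colon H_t(\mathfrak{S}_a,\mathbf{k})\to H_t(\mathfrak{S}_n,\mathbf{k}[O_a])$. Second, the pairs of the two frames differ by the inner pair of $\sigma$, so by (H2) the map $j_a$ does not depend on the frame.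

Let $\delta_c\in\mathbb{Z}^d$ be the $c$-th unit vector. Given a frame $(f,\beta)$ for $a$, we obtain a frame $(\iota_cf,\beta^+)$ for $a+\delta_c$ by extending $\beta_c$ with $a_c+1\mapsto n+1$. The map $x_c\circ j_a$ is induced by the pair consisting of $\mathfrak{S}_a\to\mathfrak{S}_n\subset\mathfrak{S}_{n+1}$ and $1\mapsto\iota_cf$. This pair is the composite of $(\mathfrak{S}_a\subset\mathfrak{S}_{a+\delta_c},\mathrm{id}_{\mathbf{k}})$ and $(\theta_{\beta^+},1\mapsto\iota_cf)$. So the $j_a$ identify $\mathcal{H}_t(P(m))$ with $\bigoplus_aH_t(\mathfrak{S}_a,\mathbf{k})$, and $x_c$ becomes the map induced by $\mathfrak{S}_{a_c}\subset\mathfrak{S}_{a_c+1}$ on the $c$-th factor and the identity on the others. The K\"unneth formula (H4) gives the stated isomorphism. Finally, the tensor products of generators of the $\mathcal{N}_{t_c}$ generate $\mathcal{N}_{t_1}\otimes\cdots\otimes\mathcal{N}_{t_d}$ over $\mathbf{k}[x_1]\otimes\cdots\otimes\mathbf{k}[x_d]=R$, and the direct sum is finite.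
\end{proof}

\subsection*{The general case}
A surjection $P\to V$ need not be surjective on $\mathcal{H}_t$ for $t>0$; the cokernel is controlled by the homology of the kernel one degree lower. This calls for induction on $t$ over all finitely generated modules at once, and the kernel must again be finitely generated. That is the theorem of Sam and Snowden \cite{SS}: over a field, every submodule of a finitely generated $\mathrm{FI}_d$-module is finitely generated.

\begin{proof}[Proof of Theorem~\ref{thm:C}]
We show by induction on $t\ge-1$ that $\mathcal{H}_t(V)$ is a finitely generated $R$-module for every finitely generated $V$. For $t=-1$ the module is zero. Let $t\ge0$ and choose an exact sequence $0\to V'\to P\to V\to0$ with $P$ a finite direct sum of modules $P(m)$. By \cite{SS}, $V'$ is finitely generated. In the exact sequence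
\[
\mathcal{H}_t(P)\to\mathcal{H}_t(V)\to\mathcal{H}_{t-1}(V')
\]
of Lemma~\ref{lem:Rmod}, the left term is finitely generated by Lemma~\ref{lem:free} and the right term by induction. The image of the second map is finitely generated because $R$ is noetherian, and its kernel is a quotient of the left term. So $\mathcal{H}_t(V)$ is finitely generated.

By Hilbert's theorem, if $\mathcal{M}$ is a finitely generated graded module over a polynomial ring in $d$ variables of degree one, then $\dim\mathcal{M}_n$ agrees for large $n$ with a polynomial of degree at most $d-1$. This proves the claim for $\dim H_t(\mathfrak{S}_n,V_n)$, which equals $\dim H^t(\mathfrak{S}_n,V_n^*)$ by (H5). For $V=T$ and $t=0$ the dimension is $\dim R_n=\binom{n+d-1}{d-1}$, of degree exactly $d-1$.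
\end{proof}

\begin{remark}
The module $K$ is harmless for homology. If $p$ is odd, each spanning vector $v=e_w-e_{w\circ\tau}$ from the proof of Lemma~\ref{lem:Kfg} satisfies $\tau v=-v$, so $2v$ and hence $v$ vanish in the coinvariants, and $H_0(\mathfrak{S}_n,K_n)=0$ for all $n$.
\end{remark}

\begin{remark}
The proof does not carry over to cohomology. The map $V(\iota_c)$ takes an $\mathfrak{S}_n$-invariant vector to a vector that is only $\mathfrak{S}_n$-invariant, and to make it $\mathfrak{S}_{n+1}$-invariant one sums over cosets: $y_c(v)=\sum_{\sigma\in\mathfrak{S}_{n+1}/\mathfrak{S}_n}\sigma V(\iota_c)v$. For $V=T$, the coset with $\sigma(n+1)=j$ sends $o_a$ to the sum of the words of content $a+\delta_c$ with color $c$ at $j$, so $y_c(o_a)=(a_c+1)\,o_{a+\delta_c}$. In characteristic $p$, no $o_b$ with all $b_c$ divisible by $p$ occurs in the image of any $y_c$, so $\bigoplus_nT_n^{\mathfrak{S}_n}$ is not finitely generated under these operators. This happens already for $d=1$, where the conjecture is true, so it only shows that a different argument is needed; Theorem~\ref{thm:A} shows that for $d\ge2$ there is none.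
\end{remark}

\section{Moving the counterexample to degree $t$}\label{sec:allt}

Throughout this section $\operatorname{char}\mathbf{k}=p>0$. We know $H^0(\mathfrak{S}_n,K_n)$ but not the higher cohomology of $K_n$. The idea is to multiply $K$ by a fixed representation $W$ of some $\mathfrak{S}_m$ and induce. By Shapiro's lemma and the K\"unneth formula, $H^t$ of the result is a sum of terms $H^i(\mathfrak{S}_m,W)\otimes H^{t-i}(\mathfrak{S}_{n-m},K_{n-m})$. If the cohomology of $W$ begins exactly in degree $t$, the unknown terms vanish and only $H^0$ of $K$ remains. We first check that the product is a finitely generated $\mathrm{FI}_d$-module, and then construct $W$.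

\begin{lemma}\label{lem:product}
Let $W$ be a finite-dimensional $\mathbf{k}\mathfrak{S}_m$-module and $Y$ a finitely generated $\mathrm{FI}_d$-module. There is a finitely generated $\mathrm{FI}_d$-module $V$ with $V_n=0$ for $n<m$ and $V_n\cong\operatorname{Ind}_{\mathfrak{S}_m\times\mathfrak{S}_{n-m}}^{\mathfrak{S}_n}(W\boxtimes Y_{n-m})$ for $n\ge m$.
\end{lemma}

\begin{proof}
For a set $C$ with $m$ elements put $W(C)=\mathbf{k}[\operatorname{Bij}([m],C)]\otimes_{\mathbf{k}\mathfrak{S}_m}W$. A bijection $C\to C'$ acts by composition on the first factor, so this is a functor on $m$-element sets and bijections; $W([m])=W$, and $W(\varphi)\colon W\to W(C)$ is an isomorphism for each bijection $\varphi\colon[m]\to C$. Define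
\[
V(B)=\bigoplus_{C\subset B,\ |C|=m}W(C)\otimes Y(B\setminus C).
\]
Let $(g,h)\colon B\to B'$ be a morphism. Since $(B'\setminus g(C))\setminus g(B\setminus C)=B'\setminus g(B)$, the pair $(g|_{B\setminus C},h)$ is a morphism $B\setminus C\to B'\setminus g(C)$. We let $(g,h)$ map the $C$-summand to the $g(C)$-summand by $W(g|_C)\otimes Y\bigl((g|_{B\setminus C},h)\bigr)$. If $(g',h')\circ(g,h)=(g'g,h'')$, then $(g'|_{B'\setminus g(C)},h')\circ(g|_{B\setminus C},h)=(g'g|_{B\setminus C},h'')$, because the rule that defines $h''$ involves only points outside the image of $B$. So $V$ is a functor.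

Let $(w_j)$ be a basis of $W$ and let $v_i\in Y(B_i)$ generate $Y$. Regard $w_j\otimes v_i$ as an element of the $[m]$-summand of $V([m]\sqcup B_i)$. Given $C\subset B$, a bijection $\varphi\colon[m]\to C$ and a morphism $f\colon B_i\to B\setminus C$, the morphism $\varphi\sqcup f\colon[m]\sqcup B_i\to B$, with the coloring of $f$, sends $w_j\otimes v_i$ to $W(\varphi)w_j\otimes Y(f)v_i$. The $W(\varphi)w_j$ span $W(C)$ and the $Y(f)v_i$ span $Y(B\setminus C)$, so the finitely many $w_j\otimes v_i$ generate $V$.

For $n<m$ the direct sum is empty. For $n\ge m$ the group $\mathfrak{S}_n$ permutes the summands of $V_n$ transitively, and the stabilizer $\mathfrak{S}_m\times\mathfrak{S}_{n-m}$ of $C=[m]$ acts on its summand as on $W\boxtimes Y_{n-m}$. The last part of (H3) identifies $V_n$.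
\end{proof}

By the K\"unneth formula again, cohomology that begins in degree $t$ can be built from $t$ copies of cohomology that begins in degree $1$.

\begin{lemma}\label{lem:D}
Let $q=p$ if $p$ is odd and $q=4$ if $p=2$. There is a finite-dimensional $\mathbf{k}\mathfrak{S}_q$-module $D$ with $H^0(\mathfrak{S}_q,D)=0$ and $H^1(\mathfrak{S}_q,D)\ne0$.
\end{lemma}

\begin{proof}
\emph{Let $p$ be odd.} All cohomology groups here are those of $\mathfrak{S}_p$. Let $U_p\subset\mathbf{k}^p$ be the space of vectors with coordinate sum zero, as in Example~\ref{ex:U}. In the long exact sequence of $0\to U_p\to\mathbf{k}^p\to\mathbf{k}\to0$, the map $H^0(\mathbf{k}^p)=\mathbf{k}\cdot(1,\dots,1)\to H^0(\mathbf{k})=\mathbf{k}$ sends $(1,\dots,1)$ to $p=0$. Hence $\mathbf{k}$ injects into $H^1(U_p)$, and $H^1(U_p)\ne0$. But $U_p$ has invariants, the constant vectors, and we remove them by setting $D=U_p/\mathbf{k}\cdot(1,\dots,1)$. Consider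
\[
H^0(\mathbf{k})\to H^0(U_p)\to H^0(D)\to H^1(\mathbf{k})\to H^1(U_p)\to H^1(D).
\]
The first map is onto because invariant vectors are constant. By (H7), $H^1(\mathbf{k})=\operatorname{Hom}(\mathfrak{S}_p,\mathbf{k})$, and this is zero because $\mathfrak{S}_p$ is generated by elements of order $2$ while $2$ is invertible in $\mathbf{k}$. Therefore $H^0(D)=0$ and $H^1(U_p)$ injects into $H^1(D)$.

\emph{Let $p=2$.} The construction above gives $D=0$, since $U_2$ consists of constants, so we use a different one. Let $\Lambda=\{1,\lambda_1,\lambda_2,\lambda_3\}$ be the normal Klein four-subgroup of $\mathfrak{S}_4$, with $\lambda_1=(12)(34)$, $\lambda_2=(14)(23)$, $\lambda_3=(13)(24)$. Written additively, it is an $\mathbb{F}_2$-vector space with basis $\lambda_1,\lambda_2$ and $\lambda_3=\lambda_1+\lambda_2$. Let $D=\mathbf{k}\otimes_{\mathbb{F}_2}\Lambda$ with $\mathfrak{S}_4$ acting by conjugation; the abelian group $\Lambda$ itself acts trivially. Conjugation by $(123)$ sends $\lambda_1\mapsto\lambda_2\mapsto\lambda_3$, hence $x\lambda_1+y\lambda_2$ to $y\lambda_1+(x+y)\lambda_2$. Invariance forces $y=x$ and $x=0$, so $H^0(\mathfrak{S}_4,D)=0$.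

The elements $\lambda_i$ have no fixed point, so $\Lambda\cap\mathfrak{S}_3=1$, and since $4\cdot6=24$ every element of $\mathfrak{S}_4$ is uniquely $\lambda s$ with $\lambda\in\Lambda$, $s\in\mathfrak{S}_3$. Put $\kappa(\lambda s)=1\otimes\lambda\in D$. From $\lambda s\lambda's'=\lambda(s\lambda's^{-1})\,ss'$ we get
\[
\kappa(\lambda s\cdot\lambda's')=1\otimes\lambda+1\otimes s\lambda's^{-1}=\kappa(\lambda s)+\lambda s\cdot\kappa(\lambda's'),
\]
so $\kappa$ defines a class in $H^1(\mathfrak{S}_4,D)$ by (H7). A map $g\mapsto gv-v$ vanishes on $\Lambda$, and $\kappa$ does not, so the class is nonzero.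
\end{proof}

\begin{proposition}\label{prop:Vt}
For each $t\ge0$ there are integers $m\ge0$, $\gamma\ge1$ and a finitely generated $\mathrm{FI}_d$-module $V$ with $V_n=0$ for $n<m$ and
\[
\dim H^t(\mathfrak{S}_n,V_n)=\gamma\left(\binom{n-m+d-1}{d-1}-r_d(n-m)\right)\qquad(n\ge m)
\]
whenever $d\ge2$.
\end{proposition}

\begin{proof}
Let $m=qt$ and $W=\operatorname{Ind}_{\mathfrak{S}_q^{\,t}}^{\mathfrak{S}_m}(D^{\boxtimes t})$, where $\mathfrak{S}_q^{\,t}$ preserves $t$ consecutive blocks of size $q$; for $t=0$ this means $m=0$ and $W=\mathbf{k}$. By (H3) and (H4),
\[
H^i(\mathfrak{S}_m,W)\cong\bigoplus_{i_1+\dots+i_t=i}H^{i_1}(\mathfrak{S}_q,D)\otimes\cdots\otimes H^{i_t}(\mathfrak{S}_q,D).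
\]
A summand with some index equal to $0$ vanishes. For $i<t$ every summand is of this kind, and for $i=t$ every summand except $i_1=\dots=i_t=1$. So $H^i(\mathfrak{S}_m,W)=0$ for $i<t$, and $\gamma:=\dim H^t(\mathfrak{S}_m,W)=(\dim H^1(\mathfrak{S}_q,D))^t\ge1$.

Let $V$ be the module of Lemma~\ref{lem:product} for $W$ and $Y=K$. For $n\ge m$, (H3) and (H4) give
\[
\dim H^t(\mathfrak{S}_n,V_n)=\sum_{i+j=t}\dim H^i(\mathfrak{S}_m,W)\cdot\dim H^j(\mathfrak{S}_{n-m},K_{n-m}).
\]
Only the term $i=t$, $j=0$ survives, and Theorem~\ref{thm:A} evaluates it.
\end{proof}

\section{The natural boundary and the classification}\label{sec:boundary}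

A power series with radius of convergence $1$ has the unit circle as \emph{natural boundary} if its sum does not extend holomorphically to a neighborhood of any point of the circle. A sequence that is eventually a quasi-polynomial has a rational generating function; a natural boundary is the opposite extreme. For integer sequences of polynomial growth there is nothing in between, and this lets us upgrade Lemma~\ref{lem:notqp}. We use three classical theorems.

\begin{itemize}
\item \emph{P\'olya--Carlson.} A power series with integer coefficients that converges in the open unit disc is either rational or has the unit circle as natural boundary.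
\item \emph{Fatou's lemma.} A rational power series with integer coefficients can be written $\alpha/\beta$ with $\alpha,\beta\in\mathbb{Z}[z]$ coprime and $\beta(0)=1$.
\item \emph{Kronecker.} If all complex roots of a monic integer polynomial have modulus $1$, they are roots of unity.
\end{itemize}

\begin{lemma}\label{lem:boundary}
For $d\ge2$ the series $\Phi(z)=\sum_{n\ge0}r_d(n)z^n$ has the unit circle as natural boundary.
\end{lemma}

\begin{proof}
We have $r_d(n)\ge1$ from the definition and $r_d(n)\le\binom{n+d-1}{d-1}$ from Lemma~\ref{lem:count}, so the radius of convergence is $1$. By the P\'olya--Carlson theorem it suffices to show that $\Phi$ is not rational. Suppose $\Phi=\alpha/\beta$ as in Fatou's lemma. Since $\alpha$ and $\beta$ are coprime, every root of $\beta$ is a pole of $\Phi$ and so has modulus at least $1$. The reciprocals of these roots are the roots of $z^{\deg\beta}\beta(1/z)$, which has integer coefficients and is monic because $\beta(0)=1$. They have modulus at most $1$, and their product is, up to sign, the leading coefficient of $\beta$, a nonzero integer. So they all have modulus exactly $1$, and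 by Kronecker's theorem the roots of $\beta$ are roots of unity.

Choose $\ell,e\ge1$ such that $\beta$ divides $(1-z^\ell)^e$ in $\mathbb{Q}[z]$, and write $\Phi=\alpha_1/(1-z^\ell)^e$ with $\alpha_1\in\mathbb{Q}[z]$. For $n\ge i$ the coefficient of $z^n$ in $z^i/(1-z^\ell)^e$ is $\binom{(n-i)/\ell+e-1}{e-1}$ if $n\equiv i\pmod\ell$ and $0$ otherwise, which is a polynomial in $n$ on each residue class modulo $\ell$. Summing over the terms of $\alpha_1$, we see that $r_d(n)$ is a quasi-polynomial of period $\ell$ for $n\ge\deg\alpha_1$. This contradicts Lemma~\ref{lem:notqp}.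
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Suppose $\operatorname{char}\mathbf{k}=0$. By (H6), $H^t(\mathfrak{S}_n,V_n)=0$ for $t>0$, and $H^0(\mathfrak{S}_n,V_n)\cong H_0(\mathfrak{S}_n,V_n)$, whose dimension is eventually a polynomial of degree at most $d-1$ by Theorem~\ref{thm:C}. Suppose $d=1$ and $\operatorname{char}\mathbf{k}>0$. Then the dimension is eventually periodic by Nagpal's theorem (see \cite{NS}), that is, eventually a quasi-polynomial of degree at most $0$.

Now let $\operatorname{char}\mathbf{k}=p>0$ and $d\ge2$, and take $V$, $m$, $\gamma$ from Proposition~\ref{prop:Vt}. The property of being eventually a quasi-polynomial is preserved by shifting $n$ and by adding a polynomial, and division by $\gamma$ only rescales the polynomials $Q_j$. If $\dim H^t(\mathfrak{S}_n,V_n)$ had this property, so would $r_d$, contrary to Lemma~\ref{lem:notqp}. This completes the equivalence. Finally, $\sum_n\binom{n+d-1}{d-1}z^n=(1-z)^{-d}$ and $V_n=0$ for $n<m$, so for $|z|<1$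
\[
\Psi(z):=\sum_n\dim H^t(\mathfrak{S}_n,V_n)\,z^n=\frac{\gamma z^m}{(1-z)^d}-\gamma z^m\Phi(z).
\]
Suppose that $\Psi$ extends holomorphically to a disc around a point of the unit circle. The disc contains a smaller disc that is centered at a point of the circle and avoids $0$ and $1$. On it $(1-z)^{-d}-\Psi(z)/(\gamma z^m)$ is holomorphic and extends $\Phi$, contrary to Lemma~\ref{lem:boundary}. So the unit circle is a natural boundary for $\Psi$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{Nagpal}
Rohit Nagpal, \emph{FI-modules and the cohomology of modular representations of symmetric groups}, arXiv:1505.04294 (2015).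

\bibitem{NS}
Nagpal and Snowden, \emph{Periodicity in the cohomology of symmetric groups via divided powers}, Proc. London Math. Soc. \textbf{116} (2018).

\bibitem{Nakaoka}
Nakaoka, Ann. of Math. \textbf{71} (1960).

\bibitem{SS}
Sam and Snowden, \emph{Gr\"obner methods for representations of combinatorial categories}, J. Amer. Math. Soc. \textbf{30} (2017).

\end{thebibliography}
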